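# Minimal resolutions of numerical semigroup algebras, uniform over a Kunz face

Throughout, $m\ge 2$ is an integer, $\Bbbk$ is a field, and indices are read modulo $m$. All rings are commutative with $1$.

## Apéry sets as multiplication tables

**Definition 1 (numerical semigroup, Apéry set).** A numerical semigroup is a submonoid $S\subseteq\mathbb Z_{\ge0}$ with finite complement. Its multiplicity is $\min(S\setminus\{0\})$. If $S$ has multiplicity $m$, its Apéry set is
$$\mathrm{Ap}(S)=\{s\in S: s-m\notin S\}=\{0,a_1,\dots,a_{m-1}\},\qquad a_i\equiv i \pmod m .$$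

So $a_i$ is the least element of $S$ in its class modulo $m$. We put $a_0=0$. Every $s\in S$ is uniquely $a_i+cm$ with $c\ge 0$.

*Example.* For $S=\langle 3,7,11\rangle$ we have $a_1=7$, $a_2=11$. For $S=\langle 3,4\rangle$ we have $a_1=4$, $a_2=8$.

**Definition 2 (the numbers $b_{ij}$).** For $i,j\in\mathbb Z/m$ put
$$b_{ij}=b_{ij}(S)=\tfrac1m\,(a_i+a_j-a_{i+j}).$$

Since $a_0=0$, this reads $b_{ij}=(a_i+a_j)/m$ when $i+j\equiv0$, and $b_{0j}=0$. The element $a_i+a_j\in S$ lies in the class of $i+j$, where $a_{i+j}$ is the least element of $S$; so $b_{ij}$ is a nonnegative integer. If $i\ne0$, then $b_{i,-i}=(a_i+a_{-i})/m>0$.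

*Example.* For $\langle3,7,11\rangle$: $b_{11}=(14-11)/3=1$, $b_{22}=(22-7)/3=5$, $b_{12}=18/3=6$. For $\langle 3,4\rangle$: $b_{11}=0$, $b_{22}=(16-4)/3=4$, $b_{12}=12/3=4$.

The $b_{ij}$ are the exponents in a multiplication table. Let $\Bbbk[S]=\Bbbk[t^s:s\in S]$, and let $y$ act as $t^m$. By the unique expression $s=a_i+cm$, the algebra $\Bbbk[S]$ is a free $\Bbbk[y]$-module with basis $t^{a_i}$, $i\in\mathbb Z/m$, and
$$t^{a_i}\,t^{a_j}=y^{b_{ij}}\,t^{a_{i+j}} .\tag{1}$$

## The Kunz cone and its faces

**Definition 3 (Kunz cone).** The Kunz cone $C_m\subseteq\mathbb R^{m-1}$ is the polyhedral cone defined by the inequalities $z_i+z_j\ge z_{i+j}$ for all $1\le i,j\le m-1$ with $i+j\not\equiv0\pmod m$.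

By Kunz, $S\mapsto(a_1,\dots,a_{m-1})$ identifies the numerical semigroups of multiplicity $m$ with certain integer points of $C_m$. Every point of a polyhedral cone lies in the relative interior of exactly one face, and two points lie in the relative interior of the same face exactly when they turn the same defining inequalities into equalities.

**Definition 4 (indexing).** We say that $S$ is indexed by the interior of the face $F$ when $(a_1,\dots,a_{m-1})$ lies in the relative interior of $F$.

*Example.* $C_3$ is the plane cone $2z_1\ge z_2$, $2z_2\ge z_1$. The semigroup $\langle3,7,11\rangle$ is indexed by the interior of $C_3$ itself, since $14>11$ and $22>7$. The semigroup $\langle3,4\rangle$ is indexed by the interior of the ray $2z_1=z_2$. The face $\{0\}$ indexes nothing, since $a_i>0$ for $i\ne0$.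

Since $mb_{ij}$ is the value at $S$ of $z_i+z_j-z_{i+j}$, for $i+j\not\equiv0$ we have $b_{ij}(S)=0$ exactly when that inequality is tight at $S$. So whether $b_{ij}(S)$ vanishes depends only on the face.

**Definition 5 (the set $N$).** Fix a face $F$ whose interior indexes at least one numerical semigroup. (For other faces there is nothing to prove.) Let $N=N_F\subseteq(\mathbb Z/m)^2$ be the set of pairs $(i,j)$ with $b_{ij}(S)=0$ for one, equivalently every, $S$ indexed by the interior of $F$.

Then $N$ is symmetric, contains all $(0,j)$ and $(j,0)$, and contains no $(i,-i)$ with $i\neq0$.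

*Example.* For $F=C_3$, $N$ consists only of the pairs with a zero entry. For the ray $2z_1=z_2$ one adds the pair $(1,1)$.

**Definition 6 (the set $\mathcal G$).** Let $\mathcal G=\{i\ne0: a_i\text{ is a minimal generator of }S\}$.

A minimal generator $s\neq m$ has $s-m\notin S$, so it lies in $\mathrm{Ap}(S)$; hence $\{m\}\cup\{a_g:g\in\mathcal G\}$ is the minimal generating set of $S$. The set $\mathcal G$ depends only on $F$, because for $i\ne0$
$$i\notin\mathcal G\iff i=j+k \text{ for some } j,k\neq0 \text{ with } (j,k)\in N. \tag{2}$$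
If $(j,k)\in N$ with $j,k\ne0$, then $a_i=a_j+a_k$ is not a minimal generator. Conversely, let $a_i=s+s'$ with $s,s'\in S\setminus\{0\}$. If $s-m\in S$, then $a_i-m=(s-m)+s'\in S$, which is false; likewise $s'-m\notin S$. So $s=a_j$ and $s'=a_k$ with $j,k\neq 0$, $j+k=i$ and $b_{jk}=0$.

*Example.* In the interior of $C_3$, $\mathcal G=\{1,2\}$. On the ray $2z_1=z_2$, $\mathcal G=\{1\}$.

## Toric ideals between $I_S$ and $J_S$

**Definition 7.** For $\mathcal G\subseteq T\subseteq\{1,\dots,m-1\}$ let $R_T=\Bbbk[y,x_i:i\in T]$, and let $I_{S,T}$ be the kernel of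
$$R_T\to\Bbbk[t],\qquad x_i\mapsto t^{a_i},\quad y\mapsto t^m .$$
The two extreme cases are the defining toric ideal $I_S=I_{S,\mathcal G}$ and the Apéry ideal $J_S=I_{S,\{1,\dots,m-1\}}$.

Since $T\supseteq\mathcal G$, the image is $\Bbbk[S]$, so $R_T/I_{S,T}\cong\Bbbk[S]$. Everything is graded by $S$ via $\deg x_i=a_i$, $\deg y=m$. The Apéry ideal is generated by the binomials $x_ix_j-x_{i+j}y^{b_{ij}}$ (for $i+j\not\equiv0$) and $x_ix_j-y^{b_{ij}}$ (for $i+j\equiv0$).

*Example.* For $S=\langle3,4\rangle$ the listed generators of $J_S$ are $x_1^2-x_2$, $x_1x_2-y^4$ and $x_2^2-y^4x_1$. The third equals $x_2(x_2-x_1^2)+x_1(x_1x_2-y^4)$, so two suffice. The ideal $I_S\subseteq\Bbbk[y,x_1]$ is $(x_1^3-y^4)$: the quotient $\Bbbk[y,x_1]/(x_1^3-y^4)$ is $\Bbbk[y]$-free on $1,x_1,x_1^2$, which map to the basis $1,t^4,t^8$ of $\Bbbk[S]$.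

## Textbook facts used below

A graded free resolution is minimal when all entries of its differentials lie in the graded maximal ideal. The rank of the $n$th term is then the Betti number $\beta_n$, and $\beta_{n,d}$ counts its basis elements of degree $d$.

1. (Graded Nakayama.) Let $P$ be a Noetherian $\mathbb Z_{\ge0}$-graded ring with $P_0=\Bbbk$ and $\mathfrak m=P_{>0}$. If $M$ is a finitely generated graded module with $M=\mathfrak mM$, then $M=0$.
2. (Flatness.) Let $0\to K\to F\to Q\to0$ be an exact sequence of $U$-modules with $F$ and $Q$ flat. Then $K$ is flat, and the sequence stays exact after $-\otimes_UB$ for every $U$-algebra $B$. Both follow from the long exact sequence of Tor.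
3. (Auslander–Buchsbaum.) Over a polynomial ring in $r$ variables of positive degrees, a nonzero finitely generated graded module $M$ has a minimal graded free resolution of length exactly $r-\operatorname{depth}M$.
4. (Koszul.) If $f_1,\dots,f_r$ is a regular sequence on $M$ and $K$ is its Koszul complex, then $M\otimes K$ has homology only in degree $0$, where it is $M/(f_1,\dots,f_r)M$.
5. (Hilbert–Burch; examples only.) If the $2\times2$ minors of a $2\times3$ matrix over a Noetherian ring $Q$ generate an ideal containing a regular sequence of length $2$, then the two rows of the matrix, read as relations among the signed minors, give an exact complex $0\to Q^2\to Q^3\to Q$.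

## Uniform resolutions over a face

The following is from Braun, Gomes, Miller, O'Neill and Sobieska, "Minimal free resolutions of numerical semigroup algebras via Apéry specialization", arXiv:2310.03612 (2023). Their Apéry specialization theorem says: for each face $F$ of $C_m$ there is a finite sequence of matrices, with entries $\Bbbk$-linear combinations of products of the variables $x_i$ and symbols $y^{b_{ij}}$ with the $b_{ij}$ treated as parameters, such that for every $S$ indexed by the interior of $F$, substituting $b_{ij}=b_{ij}(S)$ gives the differentials of a minimal $S$-graded free resolution of $J_S$. It is also known that for each $F$ there is a parametrized family of minimal binomial generating sets, one for $I_S$ for each such $S$.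

The conjecture asks for the whole resolution of $I_S$. In plain words: is there one list of matrices, depending only on $F$, that becomes a minimal resolution of the defining ideal $I_S$ of every $S$ in the interior of $F$ as soon as one plugs in the exponents of $S$? Precisely:

**Conjecture.** For each face $F$ there is a single finite sequence of matrices whose entries are $\Bbbk$-linear combinations of products of the variables $y$, $x_i$ ($i\in\mathcal G$) and the symbols $y^{b_{ij}}$, with the $b_{ij}$ treated as parameters, such that for every numerical semigroup $S$ indexed by the relative interior of $F$, substituting $b_{ij}=b_{ij}(S)$ yields the differentials of a minimal $S$-graded free resolution of $I_S$.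

The conjecture is true, for every $m\ge2$, every field $\Bbbk$ and every face $F$. We write $u_{ij}=u_{ji}$ for the symbol that will become $y^{b_{ij}}$.

**Theorem A.** For each $T$ with $\mathcal G\subseteq T\subseteq\{1,\dots,m-1\}$ there are finitely many matrices $D_1,\dots,D_{|T|}$ with entries in $\Bbbk[u_{ij}:(i,j)\notin N][x_i:i\in T]$ such that, for every $S$ indexed by the interior of $F$, substituting $u_{ij}\mapsto y^{b_{ij}(S)}$ gives the differentials of a minimal $S$-graded free resolution
$$0\to F_{|T|}\to\cdots\to F_1\xrightarrow{D_1}R_T\to R_T/I_{S,T}\to0 .$$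
Dropping the term $R_T$ gives a minimal resolution of $I_{S,T}$. The variable $y$ enters only through the symbols $y^{b_{ij}}$.

For $T=\mathcal G$ this is the conjecture.

## Multiplicities 2 and 3 by hand

For $m=2$ the cone is $C_2=\mathbb R$, with one face. Here $S=\langle2,a_1\rangle$ with $a_1$ odd, $b_{11}=a_1$, and $I_S=J_S=(x_1^2-y^{b_{11}})$. The single matrix $D_1=(x_1^2-u_{11})$ does the job.

Let $m=3$ and consider the ray $2z_1=z_2$. Then $a_2=2a_1$, $b_{11}=0$, $b_{12}=b_{22}=a_1$, and $I_S=(x_1^3-y^{b_{12}})$ by the argument given for $\langle3,4\rangle$. Again one matrix suffices, namely $(x_1^3-u_{12})$. The ray $2z_2=z_1$ is the same with $1$ and $2$ exchanged.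

Now let $m=3$ and $F=C_3$. For every $S$ in the interior, $b_{12}=(a_1+a_2)/3=b_{11}+b_{22}$. Consider
$$\begin{pmatrix}x_1&u_{11}&x_2\\x_2&x_1&u_{22}\end{pmatrix}.\tag{3}$$
Its minors are, up to sign,
$$f_1=x_1^2-u_{11}x_2,\qquad f_2=x_2^2-u_{22}x_1,\qquad f_3=x_1x_2-u_{11}u_{22},$$
and the two rows give the relations
$$x_2f_1+u_{11}f_2-x_1f_3=0,\qquad u_{22}f_1+x_1f_2-x_2f_3=0 .$$
So put
$$D_1=(f_1\ f_2\ f_3),\qquad D_2=\begin{pmatrix}x_2&u_{22}\\u_{11}&x_1\\-x_1&-x_2\end{pmatrix}.$$
Substitute $u_{ii}=y^{b_{ii}}$. In $R=\Bbbk[y,x_1,x_2]$ the polynomial $f_1=x_1^2-y^{b_{11}}x_2$ is linear in $x_2$ with coprime coefficients, hence prime. It does not divide $f_2$: setting $y=0$ turns $f_1,f_2$ into $x_1^2,x_2^2$, since $b_{11},b_{22}>0$. So $f_1,f_2$ is a regular sequence, and Fact 5 gives exactness. The ring $R/(f_1,f_2,f_3)$ is spanned over $\Bbbk[y]$ by $1,x_1,x_2$, and these map to the $\Bbbk[y]$-basis $1,t^{a_1},t^{a_2}$ of $\Bbbk[S]$, so $(f_1,f_2,f_3)=I_S$. All entries lie in $(y,x_1,x_2)$, so the resolution is minimal. For $\langle3,7,11\rangle$ one substitutes $u_{11}=y$,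 $u_{22}=y^5$.

The symbol $u_{12}$ has disappeared from (3); it was replaced by $u_{11}u_{22}$. The next section shows what happens if it is not.

## Eliminating variables, and independent symbols

*Eliminating variables from the Apéry resolution.* When a family is given for $J_S$, one can try to eliminate the redundant variables by substituting, in the matrices, a monomial in the $x_g$ ($g\in\mathcal G$) for each $x_i$ with $i\notin\mathcal G$. Take $S=\langle3,4\rangle$. There $J_S=(x_2-x_1^2,\;x_1x_2-y^4)$ is generated by a regular sequence (modulo $x_2-x_1^2$ the second element becomes $x_1^3-y^4\ne0$ in the domain $\Bbbk[y,x_1]$), so it is resolved by a Koszul complex. Put $x_2=x_1^2$ and $f=x_1^3-y^4$. The complex becomes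
$$0\to R\xrightarrow{\binom{-f}{0}}R^2\xrightarrow{(0\ \ f)}R,\qquad R=\Bbbk[y,x_1].$$
The kernel in the middle is $R\oplus0$ and the image is $fR\oplus0$: exactness is lost. The reason is that $x_2-x_1^2$ acts as zero on $\Bbbk[S]$, so dividing by it is as far as possible from dividing by a nonzerodivisor.

*Independent symbols.* One can instead replace each power $y^{b_{ij}}$ in the defining binomials by an independent variable $u_{ij}$, resolve over the polynomial ring in the $u_{ij}$ and $x_i$, and specialize. For $m=3$ and $F=C_3$ this means resolving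
$$f_1=x_1^2-u_{11}x_2,\quad f_2=x_2^2-u_{22}x_1,\quad f_3'=x_1x_2-u_{12}$$
over $\Bbbk[u_{11},u_{22},u_{12},x_1,x_2]$. Modulo $f_3'$ the ring is $\Bbbk[u_{11},u_{22},x_1,x_2]$. There $f_1$ is prime (linear in $u_{11}$ with coprime coefficients), and $f_2\neq 0$, which does not involve $u_{11}$, is no multiple of $f_1$. So $f_3',f_1,f_2$ is a regular sequence, and the minimal resolution is the Koszul complex, with ranks $1,3,3,1$. After $u_{ij}\mapsto y^{b_{ij}(S)}$ this complex is not exact. Indeed
$$x_2f_1+u_{11}f_2-x_1f_3'=(u_{12}-u_{11}u_{22})\,x_1, \tag{4}$$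
and the right side becomes $0$. So $(x_2,u_{11},-x_1)$ becomes a relation, but it is not a combination of Koszul relations: those have all entries in $I_S$, whereas $x_2\mapsto t^{a_2}\neq0$ in $\Bbbk[S]$.

Equation (4) locates the trouble. In the quotient by $f_1,f_2,f_3'$ the element $x_1$ is nonzero (it specializes to $t^{a_1}$) but is killed by $u_{12}-u_{11}u_{22}$. So the quotient has torsion over $\Bbbk[u_{11},u_{22},u_{12}]$, hence is not flat, and resolutions of non-flat modules need not survive specialization. The relation $u_{12}=u_{11}u_{22}$ comes from computing $x_1^2x_2$ as $(x_1x_1)x_2$ and as $x_1(x_1x_2)$. It is associativity of the multiplication table (1).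

The way through is therefore to let the structure constants be universal subject exactly to associativity. The algebra with this table is free over the ring of structure constants by construction, and freeness carries a resolution through every specialization. This needs no information on how complicated the ring of structure constants is.

## The universal associative multiplication table

**Definition 8 (the ring $U$).** Take variables $u_{ij}=u_{ji}$ for $(i,j)\notin N$ and put $u_{ij}:=1$ for $(i,j)\in N$. Let
$$U=\Bbbk[u_{ij}:(i,j)\notin N]/\mathfrak a,\qquad \mathfrak a=\big(u_{ij}u_{i+j,k}-u_{jk}u_{i,j+k}: i,j,k\in\mathbb Z/m\big).$$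

*Example.* A generator of $\mathfrak a$ is zero when one of $i,j,k$ is $0$ and when $i=k$, and exchanging $i$ and $k$ changes its sign. So for $m=3$, $F=C_3$ only $(1,1,2)$ and $(1,2,2)$ matter. They give $u_{11}u_{22}=u_{12}u_{10}=u_{12}$ and $u_{12}u_{02}=u_{12}=u_{22}u_{11}$. Hence $U=\Bbbk[u_{11},u_{22}]$.

**Lemma 1.** For every $S$ indexed by the interior of $F$,
$$b_{ij}+b_{i+j,k}=\tfrac1m(a_i+a_j+a_k-a_{i+j+k})=b_{jk}+b_{i,j+k}.\tag{5}$$
Each generator of $\mathfrak a$ is $0$ or a difference of two nonconstant monomials. Hence $\mathfrak a\subseteq(u_{ij}:(i,j)\notin N)$, and there are well-defined $\Bbbk$-algebra homomorphisms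
$$\psi_S:U\to\Bbbk[y],\ u_{ij}\mapsto y^{b_{ij}(S)},\qquad \epsilon:U\to\Bbbk,\ u_{ij}\mapsto0\ \text{ for }(i,j)\notin N .$$
In particular $U\neq0$.

*Proof.* Equation (5) is immediate from Definition 2. Suppose $u_{ij}u_{i+j,k}$ is the constant $1$. Then $(i,j)$ and $(i+j,k)$ lie in $N$, so the left side of (5) is $0$; the two terms on the right are nonnegative, so both vanish, and $u_{jk}u_{i,j+k}=1$. The converse is the same. So a generator is either $1-1=0$ or a difference of two nonconstant monomials. The map $\epsilon$ is then well defined, and so is $\psi_S$ by (5); for $(i,j)\in N$ the rule $u_{ij}\mapsto y^{b_{ij}}$ reads $1\mapsto y^0$. Since $\epsilon(1)=1$, $U\ne0$. $\blacksquare$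

**Definition 9 (the algebra $A$).** Let $A=\bigoplus_{i\in\mathbb Z/m}Ue_i$ be the free $U$-module of rank $m$ with the $U$-bilinear product $e_ie_j=u_{ij}e_{i+j}$.

The product is commutative since $u_{ij}=u_{ji}$, and $e_0$ is the identity since $u_{0j}=1$. It is associative: $(e_ie_j)e_k=u_{ij}u_{i+j,k}e_{i+j+k}$ and $e_i(e_je_k)=u_{jk}u_{i,j+k}e_{i+j+k}$ agree by the definition of $\mathfrak a$.

*Example.* For $F=C_3$: $e_1^2=u_{11}e_2$, $e_2^2=u_{22}e_1$, $e_1e_2=u_{11}u_{22}e_0$.

**Lemma 2.** Every $e_i$ with $i\ne0$ is a monomial, with coefficient $1$, in the $e_g$ with $g\in\mathcal G$. Hence for every $T\supseteq\mathcal G$ the $U$-algebra map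
$$\pi_T:P:=U[x_i:i\in T]\to A,\qquad x_i\mapsto e_i$$
is surjective.

*Proof.* Fix $S_0$ in the interior of $F$ and induct on $a_i=a_i(S_0)$. If $i\in\mathcal G$ there is nothing to do. If $i\notin\mathcal G$, then (2) gives $j,k\ne0$ with $j+k=i$ and $(j,k)\in N$. So $e_je_k=u_{jk}e_i=e_i$, and $a_i=a_j+a_k$ with $a_j,a_k<a_i$. By induction $e_j$ and $e_k$ are such monomials, hence so is $e_i$. $\blacksquare$

This is why $I_S$ can be treated exactly like $J_S$: the redundant basis elements are products with coefficient $1$, so $A$ is a cyclic module already over $U[x_g:g\in\mathcal G]$.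

## One grading for the whole face

Minimal resolutions over $P$ require a positive grading, and this grading must not depend on $S$.

**Definition 10 (the group $G$).** Let $G$ be the abelian group generated by $z_0,\dots,z_{m-1}$ with relations $z_0=0$ and $z_i+z_j=z_{i+j}$ for $(i,j)\in N$. Put
$$\deg x_i=z_i,\qquad \deg e_i=z_i,\qquad \deg u_{ij}=z_i+z_j-z_{i+j}.$$

*Example.* For $F=C_3$, $G$ is free on $z_1,z_2$, and $\deg u_{11}=2z_1-z_2$. The polynomial $f_1=x_1^2-u_{11}x_2$ is homogeneous of degree $2z_1$.

For $(i,j)\in N$ we get $\deg u_{ij}=0$, in agreement with $u_{ij}=1$. Both monomials in a generator of $\mathfrak a$ have degree $z_i+z_j+z_k-z_{i+j+k}$, so $\mathfrak a$ is homogeneous. The product $e_ie_j=u_{ij}e_{i+j}$ and the map $\pi_T$ are homogeneous. So $U$, $P$, $A$, $\pi_T$ are $G$-graded. For $S$ in the interior of $F$ there is a homomorphism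
$$\varphi_S:G\to\mathbb Z,\quad z_i\mapsto a_i(S),\qquad\text{with}\qquad \varphi_S(\deg u_{ij})=m\,b_{ij}(S).\tag{6}$$
It is well defined because $a_0=0$ and $a_i+a_j=a_{i+j}$ for $(i,j)\in N$.

Now fix $S_0$ in the interior of $F$ and coarsen the grading along $\varphi_{S_0}$. Each $x_i$ has degree $a_i(S_0)>0$, and each $u_{ij}$ with $(i,j)\notin N$ has degree $mb_{ij}(S_0)>0$. So $P$ is a Noetherian $\mathbb Z_{\ge0}$-graded ring with $P_0=\Bbbk$ and graded maximal ideal $\mathfrak m=(x_i,u_{ij})$, and Fact 1 applies to finitely generated $G$-graded $P$-modules $M$. Consequently: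

- The space $M/\mathfrak mM$ is a finite-dimensional $G$-graded $\Bbbk$-space. Lifting a $G$-homogeneous basis gives homogeneous elements that generate $M$, by Nakayama applied to the quotient of $M$ by what they generate.
- The resulting map from a $G$-graded free module $F_0\to M$ is an isomorphism modulo $\mathfrak m$, so its kernel lies in $\mathfrak mF_0$. The kernel is again finitely generated and $G$-graded.
- Iterating, $M$ has a $G$-graded free resolution by finitely generated modules whose differentials have entries in $\mathfrak m$.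

## Carrying one resolution to every semigroup: proof of Theorem A

Fix $T$ with $\mathcal G\subseteq T\subseteq\{1,\dots,m-1\}$ and let $P=U[x_i:i\in T]$.

**Step 1: resolve $A$ over $P$.** The purpose is to produce one object from which everything is specialized. By Lemma 2, $A$ is a cyclic $P$-module via $\pi_T$. The ideal $\ker\pi_T$ is homogeneous. It meets $P_0=\Bbbk$ in $0$, since $c\mapsto ce_0$ is injective on $\Bbbk$ ($A$ is $U$-free and $U\neq0$). So $\ker\pi_T\subseteq\mathfrak m$, and the construction above may start with $F_0=P$: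
$$\mathbf F:\ \cdots\to F_2\xrightarrow{d_2}F_1\xrightarrow{d_1}F_0=P\xrightarrow{\pi_T}A\to0,\qquad d_n \text{ with entries in }\mathfrak m,\tag{7}$$
a minimal $G$-graded free resolution.

**Step 2: exactness survives every base change.** This is where freeness of $A$ over $U$ enters. Split (7) into
$$0\to Z_0\to F_0\to A\to0,\qquad 0\to Z_n\to F_n\to Z_{n-1}\to0\quad(n\ge1).$$
Since $P$ is $U$-free, each $F_n$ is $U$-flat; $A$ is $U$-free. By Fact 2, $Z_0$ is $U$-flat, and by induction every $Z_n$ is. By Fact 2 again, all these short sequences stay exact after $-\otimes_UB$, for any $U$-algebra $B$. Splicing them, $\mathbf F\otimes_UB$ is a free resolution of $A\otimes_UB$ over $P\otimes_UB=B[x_i:i\in T]$.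

**Step 3: the resolution has length $|T|$.** This gives finitely many matrices. Take $B=\Bbbk$ via $\epsilon$. By Step 2, $\mathbf F\otimes_U\Bbbk$ is a free resolution of $A_F:=A\otimes_U\Bbbk$ over $\Bbbk[x_i:i\in T]$. Its entries lie in $(x_i:i\in T)$, because $\epsilon$ sends $\mathfrak m$ there; so it is a minimal graded resolution. The module $A_F$ is nonzero of $\Bbbk$-dimension $m$, and elements of positive degree act nilpotently on it, so its depth is $0$. By Fact 3 the length is exactly $|T|$. For $n>|T|$ we get $F_n\otimes_U\Bbbk=0$, that is, $F_n=(u_{ij})F_n$, so $F_n=\mathfrak mF_n$ and $F_n=0$ by Nakayama.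

**Step 4: specialize to $S$.** Here we recognize $\Bbbk[S]$. Let $S$ be any semigroup indexed by the interior of $F$, and take $B=\Bbbk[y]$ via $\psi_S$. Then $P\otimes_U\Bbbk[y]=R_T$. The algebra $A\otimes_U\Bbbk[y]$ is $\Bbbk[y]$-free on the $e_i$ with $e_ie_j=y^{b_{ij}(S)}e_{i+j}$. By (1) the assignment $e_i\mapsto t^{a_i}$, $y\mapsto t^m$ is an isomorphism $A\otimes_U\Bbbk[y]\cong\Bbbk[S]$. Under it, $\pi_T\otimes\Bbbk[y]$ becomes the map $R_T\to\Bbbk[S]$, $x_i\mapsto t^{a_i}$, $y\mapsto t^m$, whose kernel is $I_{S,T}$. By Step 2, $\mathbf F\otimes_U\Bbbk[y]$ is a free resolution of $R_T/I_{S,T}$ over $R_T$.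

**Step 5: it is minimal.** The entries of $d_n$ lie in the ideal generated by the $x_i$ and the $u_{ij}$ with $(i,j)\notin N$. For $(i,j)\notin N$ we have $b_{ij}(S)\ge1$. So the specialized entries lie in $(y,x_i:i\in T)$.

**Step 6: it is $S$-graded.** By (6), with $\deg y=m$ and $\deg x_i=a_i$, the map $P\to R_T$ carries an element of degree $g$ to one of degree $\varphi_S(g)$ (or to zero). Placing a generator of degree $g$ in degree $\varphi_S(g)$ makes the specialized resolution homogeneous. It remains to see that all generator degrees lie in $S$. In homological degree $0$ the degree is $0$. Let $e$ be a basis element of the $n$th term, $n\ge1$. Its image is nonzero: otherwise exactness would make $e$ a boundary (in the last term it would make $e=0$), and by minimality $e$ would lie in the graded maximal ideal times the $n$th term, impossible for a basis element. So $\deg e$ is the degree of a nonzero homogeneous element of the $(n-1)$st term, hence of the form $s+s'$ with $s$ a generator degree there, in $S$ by induction, and $s'$ the degree of a nonzero element of $R_T$, also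 in $S$. So $\deg e\in S$.

**Step 7: write down the matrices.** Finally we lift from $U$ to honest polynomials in the symbols. Choose $G$-homogeneous bases of the $F_n$, with basis $1$ for $F_0=P$. For each entry of $d_n$ choose a $G$-homogeneous preimage in $\Bbbk[u_{ij}:(i,j)\notin N][x_i:i\in T]$. It has zero constant term: setting all variables to $0$ factors through $P$, as $\mathfrak a\subseteq(u_{ij})$, and kills $\mathfrak m$. Let $D_n$ be the resulting matrices, $1\le n\le|T|$. Their entries are $\Bbbk$-linear combinations of products of the $x_i$ and the symbols $u_{ij}$, which stand for $y^{b_{ij}}$. The matrices, their sizes and their number depend only on $F$, $T$, $\Bbbk$; no particular $S$ enters. Since $\psi_S$ is well defined on $U$, substituting $u_{ij}\mapsto y^{b_{ij}(S)}$ in $D_n$ gives exactly the matrix of $d_n\otimes_U\Bbbk[y]$, whatever preimages were chosen. With Steps 3 to 6 this proves Theorem A; dropping $R_T$ gives the minimal resolution of $I_{S,T}$. Taking $T=\mathcal G$ proves the conjecture. $\blacksquare$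

The auxiliary $S_0$ was used only to know that $P$ is positively graded, so that Nakayama applies. The resolution (7) is built before any $S$ is chosen for specialization.

## Arbitrary base change, graded Betti numbers, Koszul factors

**Theorem B.**
1. The $D_n$ are the differentials of a free resolution over $U[x_i:i\in T]$, and this resolution remains a free resolution after base change along every homomorphism $U\to B$ of commutative rings.
2. There are an abelian group $G$ depending only on $F$, homomorphisms $\varphi_S:G\to\mathbb Z$, and numbers $\beta_{n,g}$ ($g\in G$) depending only on $F$, $T$, $\Bbbk$, such that $\beta_{n,d}(R_T/I_{S,T})=\sum_{\varphi_S(g)=d}\beta_{n,g}$ for all $S$ in the interior of $F$.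
3. The family for $T$ may be taken to be the family for $\mathcal G$ tensored with a Koszul complex on $|T\setminus\mathcal G|$ elements $x_i-w_i$, where $w_i$ is a monomial in the $x_g$, $g\in\mathcal G$. In particular
$$\sum_n\beta_n(R_T/I_{S,T})\,s^n=(1+s)^{|T\setminus\mathcal G|}\sum_n\beta_n(R_{\mathcal G}/I_S)\,s^n .$$

*Proof of 1.* Over $U[x_i:i\in T]$ the $D_n$ are the $d_n$ of (7), and Step 2 is the assertion.

*Proof of 2.* Take $G$ and $\varphi_S$ from Definition 10 and (6), and let $\beta_{n,g}$ be the number of basis elements of degree $g$ in $F_n$. Since $\mathbf F\otimes_U\Bbbk$ is minimal (Step 3), this is the $G$-graded Betti number of $A_F$ over $\Bbbk[x_i:i\in T]$, so it depends only on $F,T,\Bbbk$. The specialized resolution is minimal with generators in the degrees $\varphi_S(g)$ (Steps 5 and 6), which is the formula.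

*Proof of 3.* Let $\mathbf F^{\mathcal G}$ be the resolution (7) for $T=\mathcal G$, over $P_{\mathcal G}=U[x_g:g\in\mathcal G]$.

**Step 1: change variables.** This makes the redundant variables act as zero on $A$. For $i\in T\setminus\mathcal G$ choose by Lemma 2 a monomial $w_i$ in the $x_g$ with $\pi_{\mathcal G}(w_i)=e_i$. Since $\pi_{\mathcal G}$ is homogeneous and $e_i\ne0$, $\deg w_i=z_i$, so $x_i'=x_i-w_i$ is $G$-homogeneous. Then $P=P_{\mathcal G}[x_i':i\in T\setminus\mathcal G]$ is a polynomial ring over $P_{\mathcal G}$; $\pi_T$ restricts to $\pi_{\mathcal G}$ on $P_{\mathcal G}$ and kills every $x_i'$.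

**Step 2: tensor with the Koszul complex.** This builds a resolution of $A$ over $P$. Let $K$ be the Koszul complex of the $x_i'$ over $P$, a free $P$-resolution of $P/(x_i')=P_{\mathcal G}$. Since $P$ is free over $P_{\mathcal G}$, the complex $\mathbf F^{\mathcal G}\otimes_{P_{\mathcal G}}P$ is a free $P$-resolution of $A\otimes_{P_{\mathcal G}}P=A[x_i']$. The homology of $(\mathbf F^{\mathcal G}\otimes_{P_{\mathcal G}}P)\otimes_PK$ is $\mathrm{Tor}^P_n(A[x_i'],P_{\mathcal G})$, which is also the homology of $A[x_i']\otimes_PK$. The $x_i'$ form a regular sequence on $A[x_i']$ with quotient $A$. By Fact 4 the homology is $A$ in degree $0$ and zero elsewhere. Here $A$ carries the $P$-module structure of $\pi_T$: each $x_g$ acts as $e_g$ and each $x_i'$ as $0$, so $x_i$ acts as $\pi_{\mathcal G}(w_i)=e_i$.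

**Step 3: minimality and ranks.** The tensor product complex is $G$-graded with $0$th term $P$. Its entries are entries of the differentials of $\mathbf F^{\mathcal G}$ or $\pm x_i'$, all in $\mathfrak m$. So it is a minimal $G$-graded free resolution of $A$ and may be used as (7) for $T$. The Koszul complex has rank generating function $(1+s)^{|T\setminus\mathcal G|}$, so counting ranks gives the formula. $\blacksquare$

*Example.* For $F=C_3$ the generators have $G$-degrees $2z_1,2z_2,z_1+z_2$ and the relations among them $2z_1+z_2,\ z_1+2z_2$. For $\langle3,7,11\rangle$ these become $14,22,18$ and $25,29$.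

## A facet of $C_4$ worked out

The inequalities of $C_4$ are $2z_1\ge z_2$, $z_1+z_2\ge z_3$, $z_2+z_3\ge z_1$, $2z_3\ge z_2$. Let $F$ be the face $2z_1=z_2$. Its interior contains two points we will use. The semigroup $\langle4,5,11\rangle$ has Apéry set $0,5,10,11$, so
$$b_{11}=0,\ b_{12}=1,\ b_{13}=4,\ b_{22}=5,\ b_{23}=4,\ b_{33}=3 .$$
The semigroup $\langle4,9,15\rangle$ has Apéry set $0,9,18,15$ and
$$b_{11}=0,\ b_{12}=3,\ b_{13}=6,\ b_{22}=9,\ b_{23}=6,\ b_{33}=3 .$$
So $N$ consists of $(1,1)$ and the pairs with a zero entry, and $\mathcal G=\{1,3\}$.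

*The ring $U$.* Triples with a zero entry or with $i=k$ give nothing, and exchanging $i$ and $k$ changes only the sign. So it suffices to take $i<k$ and all $j\ne0$, nine triples $(i,j,k)$, with $u_{11}=1$:

- $(1,1,2)$: $u_{22}=u_{12}u_{13}$; $(1,2,2)$: $u_{12}u_{23}=u_{22}$; $(1,3,2)$: $u_{13}=u_{23}$;
- $(1,1,3)$: $u_{23}=u_{13}$; $(1,2,3)$: $u_{12}u_{33}=u_{23}$; $(1,3,3)$: $u_{13}=u_{33}u_{12}$;
- $(2,1,3)$: $u_{12}u_{33}=u_{13}$; $(2,2,3)$: $u_{22}=u_{23}u_{12}$; $(2,3,3)$: $u_{23}u_{13}=u_{33}u_{22}$.

Write $p=u_{12}$, $q=u_{33}$. The relations say $u_{13}=u_{23}=pq$ and $u_{22}=p^2q$, and the last one then holds. So $U=\Bbbk[p,q]$.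

*The resolution.* In $A$ we have $e_1^2=e_2$, $e_1^3=pe_3$, $e_3^2=qe_2=qe_1^2$, $e_1e_3=pq\,e_0$. So over $P=\Bbbk[p,q,x_1,x_3]$ the polynomials
$$f_1=x_1^3-px_3,\qquad f_2=x_3^2-qx_1^2,\qquad f_3=x_1x_3-pq$$
lie in $\ker\pi_{\mathcal G}$. They generate it, because $P/(f_1,f_2,f_3)$ is spanned over $U$ by $1,x_1,x_1^2,x_3$, which map to the $U$-basis $e_0,e_1,e_2,e_3$ of $A$. Up to sign they are the minors of
$$\begin{pmatrix}x_1^2&x_3&p\\x_3&q&x_1\end{pmatrix},$$
and the rows give $-x_3f_1-pf_2+x_1^2f_3=0$ and $-qf_1-x_1f_2+x_3f_3=0$. Since $f_1$ is prime (linear in $p$, coprime coefficients) and $f_2\neq 0$, which does not involve $p$, is no multiple of it, $f_1,f_2$ is a regular sequence and Fact 5 gives exactness. Hence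
$$D_1=(f_1\ f_2\ f_3),\qquad D_2=\begin{pmatrix}-x_3&-q\\-p&-x_1\\x_1^2&x_3\end{pmatrix}.$$
For $\langle4,5,11\rangle$ put $p=y$, $q=y^3$: the ideal is $(x_1^3-yx_3,\ x_3^2-y^3x_1^2,\ x_1x_3-y^4)$. For $\langle4,9,15\rangle$ put $p=q=y^3$. In this second case the two entries $y^3$ of $D_2$ stand for different symbols, so the resolution of this one semigroup does not show which power of $y$ is which parameter. Working over $U$ keeps them apart.

For $T=\{1,2,3\}$ one has $w_2=x_1^2$. The Koszul factor is the complex of $x_2-x_1^2$, and the ranks are the coefficients of $(1+s)(1+3s+2s^2)=1+4s+5s^2+2s^3$.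

## Recovering the face from a family with positive exponents

How closely is a face tied to its family? The next theorem answers this for substitutions with strictly positive exponents.

**Theorem C.** Let $S,S'$ have multiplicity $m$ and the same index set $\mathcal G$ of minimal generators, and let $R=R_{\mathcal G}$. The following are equivalent:

(a) $S,S'$ are indexed by the interior of the same face of $C_m$;

(b) $I_S+(y)=I_{S'}+(y)$ in $R$;

(c) there are matrices with entries in $\Bbbk[v_1,\dots,v_r][y,x_i:i\in\mathcal G]$ and vectors $c,c'\in\mathbb Z_{>0}^r$ such that the substitutions $v_k\mapsto y^{c_k}$ and $v_k\mapsto y^{c'_k}$ yield the differentials of free resolutions, with $0$th term $R$, of $R/I_S$ and $R/I_{S'}$ respectively.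

*Proof.*

**Step 1: (a)⇒(c).** This quotes Theorem A with $T=\mathcal G$. Let the $v_k$ be the $u_{ij}$ with $(i,j)\notin N$. Then $c$ and $c'$ are the values $b_{ij}(S)$ and $b_{ij}(S')$, which are positive for these pairs.

**Step 2: (c)⇒(b).** The purpose is to compare the first matrices modulo $y$. Since the $0$th term is $R$, the first specialized matrix is a row, and $R$ modulo the ideal of its entries is isomorphic to $R/I_S$; comparing annihilators, that ideal is $I_S$. Likewise for $S'$. Since all $c_k,c_k'$ are positive, modulo $y$ both specialized rows equal the row obtained by putting $v=0$ and $y=0$. Hence $I_S+(y)=I_{S'}+(y)$.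

**Step 3: (b)⇒(a), reading $\mathrm{Ap}(S)$ from $I_S+(y)$.** We translate the ideal into the Apéry set. We have $R/(I_S+(y))\cong\Bbbk[S]/(t^m)$. The ideal $t^m\Bbbk[S]$ is spanned by the $t^s$ with $s-m\in S$, so the quotient has $\Bbbk$-basis the classes of $t^w$, $w\in\mathrm{Ap}(S)$. Hence for a monomial $x^\alpha$ in the $x_g$, $g\in\mathcal G$,
$$x^\alpha\notin I_S+(y)\iff\textstyle\sum_g\alpha_ga_g\in\mathrm{Ap}(S),\tag{8}$$
and the same holds for $S'$, with $a'_g$ and $\mathrm{Ap}(S')$.

**Step 4: (b)⇒(a), one monomial for both $a_i$ and $a_i'$.** This matches the two Apéry sets. For $i\neq0$ write $a_i$ as a sum of minimal generators of $S$. The generator $m$ does not occur, as $a_i-m\notin S$. So $a_i=\sum_{g\in\mathcal G}\alpha_g^{(i)}a_g$. By (8), $x^{\alpha^{(i)}}\notin I_S+(y)=I_{S'}+(y)$, so by (8) for $S'$ the number $\sum_g\alpha_g^{(i)}a_g'$ lies in $\mathrm{Ap}(S')$. Since $a_g'\equiv g\equiv a_g\pmod m$, it is congruent to $i$. So it equals $a_i'$.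

**Step 5: (b)⇒(a), comparing tight inequalities.** Let $i,j\ne0$ with $i+j\not\equiv0$. The only element of $\mathrm{Ap}(S)$ congruent to $i+j$ is $a_{i+j}$, so $b_{ij}(S)=0$ iff $a_i+a_j\in\mathrm{Ap}(S)$. By Step 4 the monomial $x^{\alpha^{(i)}+\alpha^{(j)}}$ has degree $a_i+a_j$ for $S$ and $a_i'+a_j'$ for $S'$. So, by (8),
$$b_{ij}(S)=0\iff a_i+a_j\in\mathrm{Ap}(S)\iff x^{\alpha^{(i)}+\alpha^{(j)}}\notin I_S+(y)=I_{S'}+(y)\iff a_i'+a_j'\in\mathrm{Ap}(S')\iff b_{ij}(S')=0 .$$
The two points turn the same defining inequalities of $C_m$ into equalities, so they lie in the relative interior of the same face. $\blacksquare$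

*Remark: positivity of the exponents in (c) cannot be dropped.* Let $m=8$, and let $c=2$ for $S=\langle8,10,23\rangle$ and $c=0$ for $S'=\langle8,10,15\rangle$. Both have $\mathcal G=\{2,7\}$ and $b_{26}=5$. The Apéry sets are
$$\{0,10,20,30,23,33,43,53\}\qquad\text{and}\qquad\{0,10,20,30,15,25,35,45\}.$$
In each case these are the sums of at most three copies of $10$ and at most one of the third generator; they fill all classes modulo $8$, and $4\cdot10=5\cdot8$, $2\cdot23=3\cdot10+2\cdot8$, $2\cdot15=3\cdot10$ show that every other sum is one of them plus a multiple of $8$. So $b_{77}(S)=(46-30)/8=2$ and $b_{77}(S')=(30-30)/8=0$: the two semigroups lie in the interiors of different faces. Now consider the Koszul complex on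
$$x_2^4-v_1,\qquad x_7^2-v_2x_2^3 .$$
Substitute $v_1\mapsto y^5$, $v_2\mapsto y^{c}$. The two elements form a regular sequence in $R=\Bbbk[y,x_2,x_7]$, being monic in $x_2$ and in $x_7$ respectively. The quotient is $\Bbbk[y]$-free on the monomials $x_2^ax_7^b$ with $a<4$, $b<2$, which map to the basis $t^w$, $w$ in the Apéry set, of the semigroup algebra. So one family minimally resolves both $R/I_S$ and $R/I_{S'}$, with exponents $(5,2)$ and $(5,0)$. The second vector is not positive, and correspondingly (b) fails: the ideals modulo $y$ are generated by $x_2^4,\,x_7^2$ and by $x_2^4,\,x_7^2-x_2^3$. Step 2 is the place where the proof uses positivity.
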